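# Expansions of Simplices and the Sidorenko Inequality for Hypergraphs

## Random hosts and the $r$-partite guess

Fix $r\ge 2$. All hypergraphs are $r$-uniform ($r$-graphs): the edges are $r$-element sets of vertices. We write $v(F)$ and $e(F)$ for the numbers of vertices and edges.

A homomorphism from $F$ to $H$ is a map $\phi:V(F)\to V(H)$ that sends every edge of $F$ to an edge of $H$. With $\hom(F,H)$ the number of homomorphisms, put
$$t_F(H)=\frac{\hom(F,H)}{v(H)^{v(F)}}\in[0,1],$$
the probability that a uniformly random map is a homomorphism. Let $K=K_r^r$ be the $r$-graph with a single edge on $r$ vertices, so $t_K(H)$ is the edge density of $H$.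

If every $r$-set of $[n]$ is put into $H$ independently with probability $p$, each injective map $V(F)\to[n]$ is a homomorphism with probability $p^{e(F)}$, so $t_F(H)$ is about $p^{e(F)}$ on average. Do random hosts have the fewest copies of $F$ at given density?

**Definition (Sidorenko).** An $r$-graph $F$ is *Sidorenko* if $t_F(H)\ge t_K(H)^{e(F)}$ for every $r$-graph $H$.

One obstruction is visible at once. Call $F$ *$r$-partite* if its vertices can be split into $r$ classes so that every edge has one vertex in each class. This says exactly that $F$ has a homomorphism to $K$. If $F$ is not $r$-partite, take $H=K$. Then $t_F(K)=0$ while $t_K(K)=r!/r^r>0$, so $F$ is not Sidorenko. The first guess is that this is the only obstruction: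

*Guess: $F$ is Sidorenko if and only if it is $r$-partite.*

Let us test it by hand.

*Disjoint edges.* If $F$ consists of $m$ disjoint edges, then $t_F(H)=t_K(H)^m$. The guess holds, with equality.

*Two edges sharing $j$ vertices, $1\le j\le r-1$.* For $y\in V(H)^j$ let $d(y)$ be the probability that $y$, completed by $r-j$ uniformly random vertices, forms an edge. Then $t_F(H)=\mathbb E_y\,d(y)^2\ge(\mathbb E_y\,d(y))^2=t_K(H)^2$. The guess holds.

*The loose triangle, $r=3$.* Take a triangle $xyz$ and enlarge each of its three edges with one private new vertex: the edges are $xya$, $yzb$, $zxc$. It is $3$-partite: give $x,y,z$ different classes, and the class of each new vertex is then forced. The guess says it is Sidorenko. But take $H=K_3^3$. A homomorphism must map $x,y,z$ to three different vertices, in $6$ ways, and then $a,b,c$ are forced. So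
$$t_F(K_3^3)=\frac{6}{3^6}=\frac6{729},\qquad t_K(K_3^3)^3=\Big(\frac{6}{27}\Big)^3=\frac{8}{729}.$$
The inequality fails, and so does the guess.

So cycles matter, even in $r$-partite hypergraphs. The theorem of this lecture says that a whole family of "simplex-like" cycles is forbidden in Sidorenko hypergraphs, as long as edges do not overlap too much.

## Expansions and the statement

**Definition (expansion).** Let $G$ be a $k$-graph and $r\ge k$. The *expansion* $\mathrm E^r(G)$ is the $r$-graph obtained from $G$ by enlarging each edge with $r-k$ new vertices; the new vertices are distinct for different edges and lie outside $V(G)$.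

Let $K^k_{k+1}$ be the complete $k$-graph on $k+1$ vertices. Thus $\mathrm E^r(K_{k+1}^k)$ has a *core* $S$ of $k+1$ vertices, and $k+1$ edges $e_s\supset S\setminus\{s\}$, one for each $s\in S$.

Examples. $\mathrm E^3(K^2_3)$ is the loose triangle above. $\mathrm E^4(K_4^3)$ has core $\{1,2,3,4\}$ and four edges, each consisting of three core vertices and one private vertex. For $r=k$ nothing is added, and $\mathrm E^r(K_{r+1}^r)=K_{r+1}^r$.

The following was posed as a question to prove or disprove; its source is Jiaxi Nie and Sam Spiro, "Sidorenko Hypergraphs and Random Turán Numbers", arXiv:2309.12873 (2023). The answer is that the statement is true.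

**Theorem 1.** Let $2\le k\le r$. If $F$ is an $r$-graph with $|e\cap f|<k$ for all distinct $e,f\in F$, and $F\supseteq\mathrm E^r(K^k_{k+1})$, then $F$ is not Sidorenko.

The case $k=r$ is immediate. If the $r+1$ vertices of $K^r_{r+1}$ are split into $r$ classes, some two share a class, and they lie in a common edge. So $F$ is not $r$-partite. For $k<r$ there is no such shortcut. The expansion $\mathrm E^r(K_{k+1}^k)$ is $r$-partite: give the $k+1\le r$ core vertices different classes, and fill up each edge with its $r-k$ missing classes.

## Why the one-edge host does not suffice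

The host $H=K$ did well on the loose triangle. Try it in general. Put $a_j=\prod_{i=0}^{j-1}(1-i/r)$, the probability that a random map from a $j$-set to the $r$ vertices of $K$ is injective. Let $F=\mathrm E^r(K_{k+1}^k)$ with $k<r$. Since $k+1\ge3$, any two core vertices lie in a common edge. So a homomorphism $F\to K$ is injective on the core, and then each edge can be completed in $(r-k)!$ ways. Thus $t_F(K)=a_{k+1}\big((r-k)!/r^{r-k}\big)^{k+1}$. Also $t_K(K)=r!/r^r=a_k\,(r-k)!/r^{r-k}$, and therefore
$$\frac{t_F(K)}{t_K(K)^{k+1}}=\frac{a_{k+1}}{a_k^{\,k+1}} .$$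
For $k=2$ this is $(1-\frac2r)/(1-\frac1r)^2<1$, as desired. Two things go wrong beyond that.

*Other cycles in $F$.* Let $r=3$, $k=2$, and let $F$ be the disjoint union of a loose triangle and three copies of the loose $4$-cycle $\mathrm E^3(C_4)$. It satisfies the hypotheses of Theorem 1. For the loose $4$-cycle, $\hom(\mathrm E^3(C_4),K)=18$, the number of proper $3$-colorings of $C_4$, and $v=8$. So its ratio is $\frac{18/3^8}{(2/9)^4}=\frac{18}{16}=\frac98$. The ratio for $F$ is $\frac34\cdot\big(\frac98\big)^3=\frac{2187}{2048}>1$. The negative effect of the triangle is drowned out by the positive effect of the $4$-cycles.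

*Odd $k$.* For $F=\mathrm E^4(K_4^3)$ the ratio is $a_4/a_3^4=\frac{24/4^8}{(24/4^4)^4}=\frac{4^8}{24^3}=\frac{128}{27}>1$. Here the effect of the single "cycle" itself is positive.

The first failure suggests a host of density *almost* constant, at distance $\varepsilon$ from it, so that a structure using $j$ edges has an effect of order $\varepsilon^j$ and the smallest structures win. The second failure says that the sign of the leading effect will need separate care.

## Perturbing a constant density: which signs, and where

Let an $r$-set $T$ be an edge with probability $W(T)=p(1+\varepsilon U(T))$, for some random function $U$. Multiplying out the product over the edges of $F$ gives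
$$\prod_{e\in F}W(e)=p^{e(F)}\sum_{F'\subseteq F}\varepsilon^{|F'|}\prod_{e\in F'}U(e).$$
We want the first nonvanishing correction to be negative on average.

*Perturbing through single vertices fails.* Suppose vertices have independent identically distributed types, and $U(T)$ is a symmetric function of the types in $T$ with mean $0$. If two edges $e,f$ share the vertex set $I$, then $U(e)$ and $U(f)$ are independent given the types on $I$, with the same conditional mean. So $\mathbb E\,U(e)U(f)=\mathbb E\big[(\mathbb E[U(e)\mid I])^2\big]\ge0$. For instance, with signs $f(x)=\pm1$ and $U(T)=\sum_{x\in T}f(x)$, two edges sharing exactly one vertex contribute $+\varepsilon^2$, the wrong sign. So all effects visible on fewer than $k$ vertices must be removed.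

*The case $k=2$.* Give each vertex a uniform random sign and let $U(T)=-\sum_{\{x,y\}\subset T}f(x)f(y)$. The conditional mean of $U(T)$ given one vertex of $T$ is $0$. For $r=3$, the mean of $W(xyz)$ given the signs of $x,y$ is $w(x,y)=p(1-\varepsilon f(x)f(y))$. For the loose triangle we get
$$\mathbb E\,w(x,y)w(y,z)w(z,x)=p^3(1-\varepsilon^3),$$
since every other term of the expanded product contains some sign to an odd power. In the same way the loose $4$-cycle gives $p^4(1+\varepsilon^4)$. The troublesome union above now gives $p^{15}(1-\varepsilon^3)(1+\varepsilon^4)^3$, which is below $p^{15}$ for small $\varepsilon$. The first failure is cured.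

*The case $k=3$: signs on vertices.* Use triples $A$ with $u(A)=-f(x)f(y)f(z)$. The four triples in a $4$-set $S$ cover each vertex three times, so the product of the four values $u(A)$ is $\prod_{x\in S}f(x)^3$, with mean $0$. The structure we care about is invisible.

*The case $k=3$: signs on pairs.* Now $f$ assigns signs to pairs, and $u(A)=-\prod_{B\in\binom A2}f(B)$. Each pair in $S$ lies in exactly two of the four triples, so all signs cancel, and $K_4^3$ is detected. In general the signs should sit on $(k-1)$-sets. But the product of the four values is $(-1)^4=+1$: the sign is wrong, as it will be for every odd $k$.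

The cure is to replace the constant $-1$ by a coefficient $\sigma$ that depends on random colors of the vertices. We first set up the machine for an arbitrary $\sigma$, and choose $\sigma$ afterwards. We write $\binom Xj$ for the set of $j$-subsets of $X$.

## $k$-cycles and the expected density

The terms that survive cancellation of signs are described by a parity condition.

**Definition ($k$-cycle).** Let $2\le k\le r$. A *$k$-cycle* in an $r$-graph $G$ is a pair $C=(G',(A_e)_{e\in G'})$ with $G'\subseteq E(G)$ and $A_e\in\binom ek$, such that every $(k-1)$-subset of $V(G)$ is contained in $A_e$ for an even number of $e\in G'$. Its size is $|C|=|G'|$. The empty $k$-cycle, $G'=\emptyset$, is allowed. Let $\ell_k(G)$ be the minimum of $|C|$ over nonempty $k$-cycles of $G$, if any exist.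

Examples. In the loose triangle $xya,yzb,zxc$, the pairs $xy,yz,zx$ form a $2$-cycle of size $3$: each vertex lies in zero or two of them. If two edges $e,f$ share a $k$-set $A$, then $A_e=A_f=A$ gives a $k$-cycle of size $2$. A single edge $e$ never forms a $k$-cycle, since a $(k-1)$-subset of $A_e$ would be covered exactly once.

**Definition (the weight of a $k$-cycle).** Let $q\ge1$ and let $\sigma:[q]^k\to[-1,1]$ be symmetric. For a coloring $c$ of the vertices and $A=\{a_1,\dots,a_k\}$, write $\sigma(c(A))=\sigma(c(a_1),\dots,c(a_k))$. For a $k$-cycle $C=(G',(A_e))$ put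
$$\sigma(C)=\mathbb E_c\prod_{e\in G'}\sigma(c(A_e)),$$
where $c:V(G)\to[q]$ is uniformly random, and $\sigma(\emptyset)=1$.

Example. With $q=1$ and $\sigma\equiv-1$, $\sigma(C)=(-1)^{|C|}$. For the $k$-cycle of size $2$ with $A_e=A_f=A$, $\sigma(C)=\mathbb E\,\sigma(c(A))^2\ge0$ for every $\sigma$. This is where overlaps of size $k$ become harmful.

**Definition (the random host).** Fix $k,r,q,\sigma$, a number $p\in(0,1)$, and $\varepsilon\in(0,1]$ with $\varepsilon\binom rk\le\min\{1,(1-p)/p\}$. For $n\in\mathbb N$ choose independently a uniformly random $c:[n]\to[q]$ and a uniformly random $f:\binom{[n]}{k-1}\to\{1,-1\}$. For $A\in\binom{[n]}k$ and $T\in\binom{[n]}r$ let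
$$u(A)=\sigma(c(A))\prod_{B\in\binom A{k-1}}f(B),\qquad U(T)=\sum_{A\in\binom Tk}u(A),\qquad W(T)=p\,(1+\varepsilon U(T)).$$
Given $c$ and $f$, the $r$-graph $H_n$ on $[n]$ contains each $T\in\binom{[n]}r$ independently with probability $W(T)$.

This makes sense: $|u(A)|\le1$, so $|\varepsilon U(T)|\le\varepsilon\binom rk$. Hence $W(T)\ge p(1-1)=0$ and $W(T)\le p(1+(1-p)/p)=1$.

**Lemma 2.** For every $r$-graph $G$ let
$$\pi_G=p^{e(G)}\sum_C\varepsilon^{|C|}\sigma(C),\tag{1}$$
the sum over all $k$-cycles of $G$, including the empty one. Then $|\mathbb E\,t_G(H_n)-\pi_G|\le\binom{v(G)}2/n$, and $t_G(H_n)\to\pi_G$ in probability as $n\to\infty$.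

**Step 1 (an injective map).** This step shows that each injective $\phi:V(G)\to[n]$ is a homomorphism with probability exactly $\pi_G$. Since $\phi$ is injective, distinct edges of $G$ have distinct images, which are $r$-sets. Given $c,f$ these are edges of $H_n$ independently. Hence
$$\Pr(\phi\text{ is a homomorphism})=\mathbb E_{c,f}\prod_{e\in G}p\Big(1+\varepsilon\sum_{A\in\binom ek}u(\phi(A))\Big).$$
Multiply out. For each edge we choose either the $1$ or one set $A_e\in\binom ek$; let $G'$ be the set of edges of the second kind. Since $c$ and $f$ are independent,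
$$\Pr(\phi\text{ is a homomorphism})=p^{e(G)}\sum_{G'\subseteq E(G)}\ \sum_{(A_e)_{e\in G'}}\varepsilon^{|G'|}\;\mathbb E_c\Big[\prod_{e\in G'}\sigma(c(\phi(A_e)))\Big]\;\mathbb E_f\Big[\prod_{e\in G'}\prod_{B\in\binom{A_e}{k-1}}f(\phi(B))\Big].$$
In the last factor, the sign $f(\phi(B))$ appears once for each $e\in G'$ with $B\subset A_e$. As $\phi$ is injective, different $B$ have different images, so these are independent uniform signs. The expectation is therefore $1$ if every $B$ occurs an even number of times, that is, if $(G',(A_e))$ is a $k$-cycle, and $0$ otherwise. For a $k$-cycle $C$, the other expectation is $\sigma(C)$, because $c\circ\phi$ is a uniformly random coloring of $V(G)$. The sum is therefore $\pi_G$. In particular, taking any $n\ge v(G)$, we see that $\pi_G$ is a probability, so $\pi_G\in[0,1]$.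

**Step 2 (the expectation).** This step accounts for the non-injective maps. Let $v=v(G)$. At most $\binom v2n^{v-1}$ of the $n^v$ maps are non-injective: choose a pair with equal images, then the images. We have
$$\mathbb E\,t_G(H_n)-\pi_G=n^{-v}\sum_\phi\big(\Pr(\phi\text{ is a homomorphism})-\pi_G\big).$$
Injective maps contribute $0$ and every other map contributes at most $1$ in absolute value. So the difference is at most $\binom v2/n$. (If $n<v$, all maps are non-injective and the bound is trivially true: both quantities lie in $[0,1]$, and $\binom v2\ge\frac{(n+1)n}2\ge n$.)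

**Step 3 (doubling).** This step prepares a second-moment estimate by showing $\pi_{2G}=\pi_G^2$, where $2G=G_1\sqcup G_2$ is the disjoint union of two copies of $G$. Since $k-1\ge1$, a $(k-1)$-set contained in some $A_e$ with $e\in G_i$ is nonempty and lies inside $V(G_i)$. So it is contained in no $A_{e'}$ with $e'$ in the other copy. The parity conditions thus separate, and the $k$-cycles of $2G$ are exactly the pairs $(C_1,C_2)$ of $k$-cycles of $G_1$ and $G_2$. Colors on the disjoint sets $V(G_1)$, $V(G_2)$ are independent, so $\sigma(C_1\sqcup C_2)=\sigma(C_1)\sigma(C_2)$. The sum in (1) for $2G$ factors, and $\pi_{2G}=\pi_G^2$.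

**Step 4 (concentration).** This step bounds the variance. A homomorphism from $2G$ is a pair of homomorphisms from $G$, so $t_{2G}(H)=t_G(H)^2$. By Step 2 applied to $2G$, $\mathbb E\,t_G(H_n)^2=\mathbb E\,t_{2G}(H_n)\le\pi_G^2+\binom{2v}2/n$. By Step 2 for $G$ and since both numbers are in $[0,1]$, $(\mathbb E\,t_G(H_n))^2\ge\pi_G^2-2\binom v2/n$. Hence
$$\operatorname{Var}t_G(H_n)\le\frac{\binom{2v}2+2\binom v2}n\to0.$$
By Chebyshev's inequality $t_G(H_n)-\mathbb E\,t_G(H_n)\to0$ in probability, and $\mathbb E\,t_G(H_n)\to\pi_G$. This proves Lemma 2. $\square$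

Check against the hand computation: the loose triangle has only one nonempty $2$-cycle. Indeed, private vertices lie in one edge, so they can lie in no $A_e$; each $A_e$ must then be the core pair of $e$, and parity forces all three. With $\sigma\equiv-1$, (1) gives $p^3(1-\varepsilon^3)$, as before.

## A negative leading coefficient is enough

**Theorem 3.** Let $2\le k\le r$, and let $F$ be any $r$-graph having a nonempty $k$-cycle. Let $\ell=\ell_k(F)$. Suppose that for some $q$ and some symmetric $\sigma:[q]^k\to[-1,1]$,
$$\Lambda:=\sum_{C\text{ a }k\text{-cycle of }F,\ |C|=\ell}\sigma(C)<0.$$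
Then $F$ is not Sidorenko. Moreover, for every $p\in(0,1)$, $\delta>0$ and finite family $\mathcal G$ of $r$-graphs, there is an $H$ with $t_F(H)<t_K(H)^{e(F)}$ and $|t_G(H)-p^{e(G)}|<\delta$ for all $G\in\mathcal G$.

It suffices to prove the second assertion; the first follows with $p=\frac12$ and $\mathcal G=\emptyset$. Let $m=e(F)$.

**Step 1 (choice of $\varepsilon$).** The aim is $\pi_F<\pi_K^m$ and $\pi_G$ close to $p^{e(G)}$. A single edge has no nonempty $k$-cycle, so $\pi_K=p$ exactly. Let $M$ be the number of $k$-cycles of $F$. In (1) for $F$, the empty $k$-cycle contributes $1$, sizes $1,\dots,\ell-1$ do not occur, size $\ell$ contributes $\Lambda\varepsilon^\ell$, and each larger $k$-cycle contributes at most $\varepsilon^{\ell+1}$, since $|\sigma(C)|\le1$ and $\varepsilon\le1$. So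
$$\pi_F\le p^m\big(1+\Lambda\varepsilon^\ell+M\varepsilon^{\ell+1}\big),$$
which is less than $p^m=\pi_K^m$ whenever $\varepsilon<|\Lambda|/M$. For each $G\in\mathcal G$ with $M_G$ $k$-cycles, $|\pi_G-p^{e(G)}|\le p^{e(G)}M_G\,\varepsilon$, because only the empty $k$-cycle contributes at order $\varepsilon^0$. So we can fix an admissible $\varepsilon>0$ such that $\pi_F<\pi_K^m$ and $|\pi_G-p^{e(G)}|<\delta/2$ for all $G\in\mathcal G$.

**Step 2 (choice of an outcome).** This step passes from averages to one host. Let $\eta=(\pi_K^m-\pi_F)/3>0$. By Lemma 2, as $n\to\infty$ each of the finitely many events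
$$|t_F(H_n)-\pi_F|<\eta,\qquad |t_K(H_n)^m-\pi_K^m|<\eta,\qquad |t_G(H_n)-\pi_G|<\delta/2\ \ (G\in\mathcal G)$$
has probability tending to $1$. For large $n$ they occur together with positive probability, and any outcome $H$ for which they do satisfies $t_F(H)<\pi_F+\eta<\pi_K^m-\eta<t_K(H)^m$ and $|t_G(H)-p^{e(G)}|<\delta$. $\square$

To prove Theorem 1 we need two things: the smallest $k$-cycles of $F$, and a $\sigma$ making their total weight negative.

## The smallest $k$-cycles are boundaries of simplices

**Lemma 4.** Let $F$ satisfy the hypotheses of Theorem 1. Then $\ell_k(F)=k+1$, and every $k$-cycle $(F',(A_e))$ of size $k+1$ satisfies $\{A_e:e\in F'\}=\binom Sk$ for some $(k+1)$-set $S$.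

**Step 1 (the sets $A_e$ are distinct).** This is where the intersection hypothesis is used. Let $C=(F',(A_e))$ be a nonempty $k$-cycle. If $A_e=A_f$ with $e\ne f$, then $|e\cap f|\ge k$, which is excluded. So the family $\mathcal A=\{A_e:e\in F'\}$ has exactly $|C|$ members, and every $(k-1)$-set lies in an even number of members of $\mathcal A$.

**Step 2 (the lower bound).** We show $|\mathcal A|\ge k+1$. Take $A\in\mathcal A$. Each $B\in\binom A{k-1}$ lies in $A$, hence by parity in some other member $A_B\ne A$ of $\mathcal A$. Then $B\subseteq A_B\cap A\subsetneq A$, so $A_B\cap A=B$. So the $k$ sets $A_B$ are distinct, and with $A$ itself we get $k+1$ members.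

**Step 3 (equality).** We show that if $|\mathcal A|=k+1$ then $\mathcal A=\binom Sk$. Now $\mathcal A$ consists of $A$ and the sets $A_B=B\cup\{v_B\}$ with $v_B\notin A$. We claim that all $v_B$ coincide. Let $a,b\in A$ be distinct, and let $B=A\setminus\{a\}$. The set
$$D=(A\setminus\{a,b\})\cup\{v_B\}$$
has $k-1$ elements and lies in $A_B$. By parity it lies in another member of $\mathcal A$. This is not $A$, since $v_B\notin A$. So it is $A_{B'}=B'\cup\{v_{B'}\}$ with $B'\ne B$. As $v_B\notin A\supset B'$, we must have $v_B=v_{B'}$. Moreover $A\setminus\{a,b\}\subseteq A_{B'}\cap A=B'$, so $B'$ is $A\setminus\{a\}$ or $A\setminus\{b\}$; as $B'\ne B$, it is $A\setminus\{b\}$. Thus $v_{A\setminus\{a\}}=v_{A\setminus\{b\}}$ for all distinct $a,b\in A$. Call the common vertex $v$. Then $\mathcal A=\{A\}\cup\{(A\setminus\{a\})\cup\{v\}:a\in A\}=\binom{A\cup\{v\}}k$.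

**Step 4 (existence).** We show that a $k$-cycle of size $k+1$ exists. A copy of $\mathrm E^r(K^k_{k+1})$ in $F$ with core $S$ consists of distinct edges $e_s\supseteq S\setminus\{s\}$, $s\in S$. Put $A_{e_s}=S\setminus\{s\}$. A $(k-1)$-subset of $S$ has the form $S\setminus\{s,t\}$ and lies in exactly two of these sets, $S\setminus\{s\}$ and $S\setminus\{t\}$. Any other $(k-1)$-set lies in none. So this is a $k$-cycle, of size $k+1$. Together with Step 2, $\ell_k(F)=k+1$. $\square$

## Making the sign negative: the missing color

If $k$ is even, then $k+1$ is odd, and $\sigma\equiv-1$ gives each $k$-cycle of size $k+1$ the weight $(-1)^{k+1}=-1$. Theorem 3 then finishes the proof.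

For odd $k$ no constant works in general. Take $F=\mathrm E^r(K_4^3)$ and $\sigma\equiv s$. By Lemma 4 a nonempty $3$-cycle uses at least four edges, so all four, and the $A_e$ form $\binom{S'}3$. Each vertex of $S'$ then lies in three edges of $F$, so $S'$ is the core $S$. Since $|e\cap S|=3$ for each edge $e$, we get $A_e=e\cap S$. So there is exactly one nonempty $3$-cycle, and $\pi_F=p^4(1+s^4\varepsilon^4)\ge p^4$.

What we want is that the product of $\sigma(c(S\setminus\{s\}))$ over $s\in S$ is negative on average. With $k+1$ colors, if the colors on $S$ are all different, then the sets $S\setminus\{s\}$ are distinguished by the color they miss, and each color is missed exactly once. So we may assign a sign to each *missing color*, with exactly one negative, and let $\sigma$ vanish elsewhere.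

**Proof of Theorem 1.** Let $F$ be as in the theorem.

**Step 1 (definition of $\sigma$).** We write down the coefficient. Let $q=k+1$, $\sigma_1=-1$ and $\sigma_2=\dots=\sigma_{k+1}=1$. If $i_1,\dots,i_k\in[k+1]$ are not distinct, put $\sigma(i_1,\dots,i_k)=0$. If they are distinct, let $j$ be the unique element of $[k+1]\setminus\{i_1,\dots,i_k\}$ and put $\sigma(i_1,\dots,i_k)=\sigma_j$. This is symmetric, with values in $[-1,1]$.

**Step 2 (the weight of a smallest $k$-cycle).** We compute $\sigma(C)$ for a $k$-cycle $C$ of size $k+1$. By Lemma 4 its sets $A_e$ are the sets $S\setminus\{s\}$, $s\in S$, each occurring once, for some $S$ with $|S|=k+1$. Let $c$ be a coloring.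

If two vertices of $S$ have the same color, choose $s\in S$ different from both, which is possible because $k+1\ge3$. Both lie in $S\setminus\{s\}$, so $\sigma(c(S\setminus\{s\}))=0$ and the product is $0$.

If $c$ is injective on $S$, it is a bijection from $S$ to $[k+1]$, and $S\setminus\{s\}$ misses exactly the color $c(s)$. So the product is $\prod_{s\in S}\sigma_{c(s)}=\prod_{j=1}^{k+1}\sigma_j=-1$.

The second case has probability $(k+1)!/(k+1)^{k+1}$, so $\sigma(C)=-(k+1)!/(k+1)^{k+1}$.

**Step 3 (conclusion).** We sum up and apply Theorem 3. Let $N$ be the number of $k$-cycles of $F$ of size $k+1=\ell_k(F)$; by Lemma 4, $N\ge1$. Then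
$$\Lambda=-N\,\frac{(k+1)!}{(k+1)^{k+1}}<0,$$
and by Theorem 3, $F$ is not Sidorenko. Theorem 3 also shows that the inequality for $F$ fails arbitrarily close to every constant density $p\in(0,1)$, in the sense stated there. $\blacksquare$

For $k=3$, for example, $\Lambda=-\frac{24}{256}N=-\frac3{32}N$, and for $F=\mathrm E^r(K_4^3)$ we get $\pi_F=p^4\big(1-\frac3{32}\varepsilon^4\big)$.

## Odd shortest cycles

The constant $\sigma\equiv-1$ gives more than the even case of Theorem 1. A *Berge cycle* of length $g\ge2$ consists of distinct vertices $v_1,\dots,v_g$ and distinct edges $e_1,\dots,e_g$ with $v_i,v_{i+1}\in e_i$ (indices mod $g$). The *Berge girth* is the length of a shortest one. So two edges sharing at least $2$ vertices form a Berge cycle of length $2$, and the loose triangle has Berge girth $3$.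

**Corollary 5.** (a) If $\ell_k(F)$ is odd for some $2\le k\le r$, then $F$ is not Sidorenko. (b) If the Berge girth of $F$ is odd, then $F$ is not Sidorenko. (c) For $\ell\ge3$, the loose cycle $\mathrm E^r(C_\ell)$ is Sidorenko if and only if $\ell$ is even.

**Proof of (a).** We check the hypothesis of Theorem 3. With $q=1$ and $\sigma\equiv-1$ we have $\sigma(C)=(-1)^{|C|}$. So for $\ell=\ell_k(F)$ odd, $\Lambda$ is minus the number of $k$-cycles of size $\ell$, which is negative.

**Proof of (b).** We show that $\ell_2(F)$ equals the Berge girth (when either exists), and then use (a). In a nonempty $2$-cycle, the pairs $A_e$, one for each $e\in F'$, form a nonempty multigraph in which every vertex has even degree. Every non-isolated vertex has degree at least $2$, so there is a cycle, possibly of length $2$. Its multigraph edges come from distinct hyperedges $e$, so it is a Berge cycle of $F$ of length at most $|F'|$. Conversely, a Berge cycle gives the $2$-cycle $A_{e_i}=\{v_i,v_{i+1}\}$ of size $g$: each $v_i$ lies in exactly the two sets $A_{e_{i-1}}$ and $A_{e_i}$. For $g=2$ the two sets coincide, which is allowed.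

**Proof of (c), odd $\ell$.** We compute the Berge girth of $\mathrm E^r(C_\ell)$. Every vertex of a Berge cycle lies in two distinct edges, so it is a vertex of $C_\ell$. Each edge contains exactly two vertices of $C_\ell$. So a Berge cycle is a cycle of $C_\ell$, and the Berge girth is $\ell$. Now apply (b).

**Proof of (c), even $\ell$.** We bound the density below by an eigenvalue. Let $v(H)=n$ and let $w$ be the symmetric $n\times n$ matrix
$$w(x,y)=n^{-(r-2)}\#\{(z_3,\dots,z_r):\{x,y,z_3,\dots,z_r\}\in E(H)\}.$$
Once the images $x_1,\dots,x_\ell$ of the vertices of $C_\ell$ are chosen, the private vertices of the $i$th edge can be placed in $n^{r-2}w(x_i,x_{i+1})$ ways, independently for different $i$. Dividing by $n^{\ell+\ell(r-2)}$,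
$$t_{\mathrm E^r(C_\ell)}(H)=n^{-\ell}\sum_{x_1,\dots,x_\ell}\prod_{i}w(x_i,x_{i+1})=n^{-\ell}\operatorname{tr}w^\ell .$$
The trace is the sum of the $\ell$th powers of the real eigenvalues of $w$; as $\ell$ is even, all terms are nonnegative, so $\operatorname{tr}w^\ell\ge\lambda_{\max}^\ell$. By the Rayleigh quotient of the all-ones vector, $\lambda_{\max}\ge\frac1n\sum_{x,y}w(x,y)\ge0$, and $\sum_{x,y}w(x,y)=n^2t_K(H)$. Hence $t_{\mathrm E^r(C_\ell)}(H)\ge n^{-\ell}(n\,t_K(H))^\ell=t_K(H)^\ell$. $\square$

## Overlaps of size $k$ cannot be allowed

**Theorem 6.** For all $2\le k<r$, the condition $|e\cap f|<k$ in Theorem 1 cannot be relaxed to $|e\cap f|\le k$: there is a Sidorenko $r$-graph containing $\mathrm E^r(K^k_{k+1})$ in which any two distinct edges meet in at most $k$ vertices. (For $k=r$ the condition holds automatically.)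

For $k=2$, $r=3$ the example is the octahedron: three parts of two vertices each, with edges the eight triples having one vertex in each part, that is, the eight faces. Fix a face $S$; its three neighboring faces each contain two vertices of $S$ and one vertex outside $S$, and these outside vertices are distinct. They form a loose triangle with core $S$. Adjacent faces share two vertices, so there are $2$-cycles of size $2$, whose weights are never negative, and Theorem 3 does not apply with $k=2$.

**Step 1 (the hypergraph).** We define it for general $k<r$. Let $F^*$ be the expansion $\mathrm E^r$ of the complete $(k+1)$-partite $(k+1)$-graph with parts of size $2$. Explicitly, there are vertices $(i,\alpha)$ with $i\in[k+1]$, $\alpha\in\{0,1\}$, and for each $x\in\{0,1\}^{k+1}$ an edge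
$$e_x=\{(i,x_i):i\in[k+1]\}\cup P_x,$$
where $P_x$ is a set of $r-k-1\ge0$ private vertices. For $x\ne x'$ some coordinate differs, so $e_x$ and $e_{x'}$ share at most $k$ vertices. Also $e(F^*)=2^{k+1}$.

**Step 2 (containment).** We find the simplex expansion. Let $S=\{(i,0):i\in[k+1]\}$. For the unit vector $x=\mathbf 1_i$, the edge $e_x$ consists of $S\setminus\{(i,0)\}$ and the $r-k$ vertices of $\{(i,1)\}\cup P_x$. These lie outside $S$ and are distinct for different $i$. So the edges $e_{\mathbf 1_i}$ form a copy of $\mathrm E^r(K^k_{k+1})$ with core $S$.

**Step 3 (interpolating densities).** We connect $t_K$ to $t_{F^*}$ by doubling one coordinate at a time. Let $H$ have $n$ vertices and for $y\in V(H)^{k+1}$ let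
$$w(y)=n^{-(r-k-1)}\#\{z\in V(H)^{r-k-1}:\{y_1,\dots,y_{k+1},z_1,\dots,z_{r-k-1}\}\in E(H)\}.$$
For $0\le j\le k+1$ let
$$T_j=\mathbb E\,P_j,\qquad P_j=\prod_{x\in\{0,1\}^j}w(y_1^{x_1},\dots,y_j^{x_j},y_{j+1},\dots,y_{k+1}),$$
where all variables $y_i^0,y_i^1$ ($i\le j$) and $y_i$ ($i>j$) are independent and uniform in $V(H)$. Then $T_0=\mathbb E\,w(y)=t_K(H)$. Also $T_{k+1}=t_{F^*}(H)$: the variables $y_i^\alpha$ are the images of the vertices $(i,\alpha)$, and given these, the private vertices of different edges are chosen independently.

**Step 4 (Cauchy–Schwarz).** We show $T_{j+1}\ge T_j^2$ for $0\le j\le k$. Split the factors of $P_{j+1}$ according to $x_{j+1}\in\{0,1\}$. The factors with $x_{j+1}=\alpha$ multiply to $P_j$ with $y_{j+1}$ replaced by $y_{j+1}^\alpha$. Given all other variables, $y_{j+1}^0$ and $y_{j+1}^1$ are independent and uniform, so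
$$T_{j+1}=\mathbb E\big[(\mathbb E_{y_{j+1}}P_j)^2\big]\ge(\mathbb E\,P_j)^2=T_j^2 .$$
All $T_j$ are nonnegative, so iterating $k+1$ times gives
$$t_{F^*}(H)=T_{k+1}\ge T_0^{\,2^{k+1}}=t_K(H)^{e(F^*)}.$$
As $H$ was arbitrary, $F^*$ is Sidorenko. $\square$
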